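# Shadowing, Homoclinic Points and Hyperbolicity for Invertible Linear Operators

## 1. A guess: homoclinic points are the only obstruction to hyperbolicity

Let $L$ be an invertible linear operator for which approximate orbits can always be followed by true orbits. When must the spectrum of $L$ avoid the unit circle? A point whose orbit tends to $0$ both in the future and in the past is impossible for an operator with spectrum off the circle. The first guess is that this is the *only* obstruction: if approximate orbits can be followed and no nonzero point tends to $0$ in both time directions, then the spectrum avoids the circle. We make this precise and test it.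

Throughout, $X$ is a complex Banach space, and $GL(X)$ is the set of bounded linear bijections $L:X\to X$ (the inverse is then bounded too).

**Definition 1.** $L\in GL(X)$ is *hyperbolic* if $\sigma(L)\cap\{|\lambda|=1\}=\emptyset$.

**Definition 2.** A *$\delta$-pseudo-orbit* of $L$ is a sequence $(x_n)_{n\in\mathbb Z}$ in $X$ with $\|Lx_n-x_{n+1}\|\le\delta$ for all $n\in\mathbb Z$. It is *$\epsilon$-shadowed* by $y\in X$ if $\|L^ny-x_n\|\le\epsilon$ for all $n\in\mathbb Z$. The operator $L$ has the *shadowing property* if for every $\epsilon>0$ there is $\delta>0$ such that every $\delta$-pseudo-orbit is $\epsilon$-shadowed by some $y$.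

**Definition 3.** A point $x$ is *homoclinic* if $L^nx\to0$ as $n\to+\infty$ and as $n\to-\infty$. The set $H=H(L)$ of homoclinic points is an $L$-invariant linear subspace.

**Definition 4.** $L$ is *generalized hyperbolic* if $X=S\oplus U$ with $S,U$ closed subspaces, $L(S)\subset S$, $L^{-1}(U)\subset U$, and the spectral radii of $L|_S$ and $L^{-1}|_U$ are both less than $1$.

In Definition 4 one does not ask that $L(U)\subset U$ or $L^{-1}(S)\subset S$; Test 4 below shows what this freedom allows. For generalized hyperbolic $L$ it is a known result that $L$ is hyperbolic if and only if $H=\{0\}$. The problem, from C.A. Morales, "Recent Topics on Linear Dynamics", arXiv:2502.20666 (2025), asks for the same equivalence under the shadowing property. The guess is correct.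

**Theorem A.** Let $X$ be a Banach space and let $L\in GL(X)$ have the shadowing property. Then $L$ is hyperbolic if and only if $H=\{0\}$.

We shall not use the known result about generalized hyperbolic operators. The case $X=\{0\}$ is trivial, so from now on $X\ne\{0\}$.

**Test 1: $X=\mathbb C$, $L=\mu\neq0$.** No nonzero $x$ has $\mu^nx\to0$ in both directions, so $H=\{0\}$, and the guess says that shadowing forces $|\mu|\ne1$. Indeed, if $|\mu|=1$, put $x_n=\delta n\mu^n$. Then $|\mu x_n-x_{n+1}|=\delta$, while $|x_n-\mu^ny|=|\delta n-y|$ is unbounded in $n$ for every $y$. So there is no shadowing.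

**Test 2: matrices.** Let $X=\mathbb C^d$. If $H\ne\{0\}$, then $H$, being finite-dimensional and $L$-invariant, contains an eigenvector $v$, $Lv=\mu v$. From $\mu^nv\to0$ as $n\to+\infty$ we get $|\mu|<1$, and as $n\to-\infty$ we get $|\mu|>1$. This is absurd, so $H=\{0\}$, and the guess again says that shadowing forces hyperbolicity. Suppose $\mu$ is an eigenvalue with $|\mu|=1$. It does not suffice to copy Test 1 with a right eigenvector: for the Jordan block $Le_1=\mu e_1$, $Le_2=\mu e_2+e_1$ we have $L^n(\delta\mu e_2)=\delta\mu^{n+1}e_2+\delta n\mu^ne_1$, which stays within $\delta\|e_2\|$ of $\delta n\mu^ne_1$. So use a *left* eigenvector: a functional $\varphi\ne0$ with $\varphi\circ L=\mu\varphi$, and $v$ with $\varphi(v)=1$. Put $x_0=0$ and $x_{n+1}=Lx_n+\delta\mu^{n+1}v/\|v\|$ for all $n\in\mathbb Z$ (solve backward with $L^{-1}$). Then $\mu^{-n}\varphi(x_n)$ grows by $\delta/\|v\|$ at each step, so $\varphi(x_n)=\delta n\mu^n/\|v\|$. Since $|\varphi(L^ny)|=|\varphi(y)|$, the difference $x_n-L^ny$ is unbounded for every $y$. No shadowing, as predicted.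

**Test 3: a diagonal operator.** Let $X=\ell^2(\mathbb N)$, with $\mathbb N=\{1,2,\dots\}$, and $(Lx)_j=\mu_jx_j$ with $\mu_j=j/(j+1)$. Looking at coordinates, $H=\{0\}$. Also $1=\lim\mu_j\in\sigma(L)$, so $L$ is not hyperbolic. The guess predicts that shadowing fails. Take the constant sequence $x_n=\delta(j+1)e_j$. Then $Lx_n-x_{n+1}=\delta(j+1)(\mu_j-1)e_j=-\delta e_j$, so it is a $\delta$-pseudo-orbit. If an orbit $L^ny$ stays at bounded distance from it, then $\mu_j^ny_j$ stays bounded as $n\to-\infty$, so $y_j=0$ and the distance is at least $\delta(j+1)$. As $j$ is arbitrary, no $\delta$ serves any given $\epsilon$. The guess survives.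

**Test 4: a weighted shift.** Let $0<\kappa<1$, $X=c_0(\mathbb Z)$ and
$$(Lx)_n=w_nx_{n+1},\qquad w_n=1-\kappa\ (n<0),\qquad w_n=1+\kappa\ (n\ge0).$$
Let $S'=\{x:x_n=0\ \forall n\ge1\}$ and $U'=\{x:x_n=0\ \forall n\le0\}$, so that $X=S'\oplus U'$. If $x\in S'$, then $(Lx)_n=0$ for $n\ge0$, and only the weights $1-\kappa$ act. So $LS'\subset S'$ and $\|L|_{S'}\|=1-\kappa$. Since $(L^{-1}x)_n=x_{n-1}/w_{n-1}$, for $x\in U'$ the vector $L^{-1}x$ is supported in $n\ge2$ and only the weights $1+\kappa$ act. So $L^{-1}U'\subset U'$ and $\|L^{-1}|_{U'}\|=(1+\kappa)^{-1}$. Thus $L$ is generalized hyperbolic.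

*It has shadowing.* Let $z=(z_n)$ be a bounded sequence in $X$, split $z_k=s_k+u_k$ along $S'\oplus U'$, and put
$$y_n=\sum_{k\le n-1}L^{n-1-k}s_k-\sum_{k\ge n}L^{n-1-k}u_k. \tag{1}$$
The exponents of $L$ are $\ge0$ in the first sum and $\le-1$ in the second. Since $\|s_k\|,\|u_k\|\le\|z\|_\infty$, the two sums converge absolutely, lie in $S'$ and $U'$, and have norms at most $\|z\|_\infty\sum_{j\ge0}(1-\kappa)^j=\|z\|_\infty/\kappa$ and $\|z\|_\infty\sum_{j\ge1}(1+\kappa)^{-j}=\|z\|_\infty/\kappa$. Their supports are disjoint and the norm is a supremum, so $\|y_n\|\le\|z\|_\infty/\kappa$. In $y_{n+1}-Ly_n$ all terms cancel except $s_n$ (present only in the first sum of $y_{n+1}$) and $u_n$ (present only in the second sum of $Ly_n$, with sign $-$). So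
$$y_{n+1}-Ly_n=s_n+u_n=z_n .$$
If $(x_n)$ is a $\delta$-pseudo-orbit and $z_n=x_{n+1}-Lx_n$, then $x_n-y_n$ is a true orbit at distance $\|y_n\|\le\delta/\kappa$ from $x_n$.

*It is not hyperbolic, and $H\ne\{0\}$.* The vector with $x_n=(1+\kappa)^{-n}$ and $x_{-n}=(1-\kappa)^n$ for $n\ge0$ satisfies $w_nx_{n+1}=x_n$ for all $n$ and lies in $c_0(\mathbb Z)$. So $1$ is an eigenvalue. And $L^ne_0=(1-\kappa)^ne_{-n}$, $L^{-n}e_0=(1+\kappa)^{-n}e_n$ for $n\ge0$, so $e_0\in H$. The stronger guess "shadowing implies hyperbolic" is false, but ours survives again.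

## 2. Shadowing is surjectivity with a bound

This section turns shadowing into a statement about one operator on a sequence space.

**Definition 5.** A bounded operator $A:E\to F$ between Banach spaces has *lifting constant* $K$ if for each $f\in F$ there is $e\in E$ with $Ae=f$ and $\|e\|\le K\|f\|$.

For instance, multiplication by $a\ne0$ on $\mathbb C$ has lifting constant $1/|a|$. By the open mapping theorem, $A$ is surjective if and only if it has some lifting constant. The preimage $e$ need not depend linearly on $f$, and $A$ need not be injective.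

**Lemma 1 (perturbation).** Suppose $A:E\to F$ has lifting constant $K$ and $B:E\to F$ is bounded with $\|B-A\|\le\kappa$ and $K\kappa<1$. Then $B$ has lifting constant $K/(1-K\kappa)$.

*Proof.* We solve $Be=f$ by solving with $A$ and correcting the error repeatedly. Let $f_0=f$. Given $f_j$, choose $e_j$ with $Ae_j=f_j$, $\|e_j\|\le K\|f_j\|$, and put $f_{j+1}=f_j-Be_j=(A-B)e_j$. Then $\|f_{j+1}\|\le K\kappa\|f_j\|$, so $\|f_j\|\le(K\kappa)^j\|f\|$. Hence $e=\sum_{j\ge0}e_j$ converges absolutely, $\|e\|\le\sum_jK(K\kappa)^j\|f\|=\frac{K}{1-K\kappa}\|f\|$, and $Be=\sum_j(f_j-f_{j+1})=f_0-\lim f_j=f$. $\square$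

Now let $\ell^\infty(\mathbb Z,X)$ be the Banach space of bounded sequences in $X$ with the supremum norm, and define
$$T:\ell^\infty(\mathbb Z,X)\to\ell^\infty(\mathbb Z,X),\qquad (Ty)_n=y_{n+1}-Ly_n .$$

**Lemma 2.** If $\epsilon,\delta>0$ are such that every $\delta$-pseudo-orbit is $\epsilon$-shadowed, then $T$ has lifting constant $\epsilon/\delta$. Conversely, if $T$ has lifting constant $K_0$, then for every $\delta>0$ each $\delta$-pseudo-orbit is $K_0\delta$-shadowed. In particular, $L$ has the shadowing property if and only if $T$ has some lifting constant.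

*Proof.* *From shadowing to lifting.* Let $0\ne z\in\ell^\infty(\mathbb Z,X)$ and $z'=\delta z/\|z\|_\infty$. Since $L$ is invertible, there is a sequence, possibly unbounded, with $x_0=0$ and $x_{n+1}=Lx_n+z'_n$ for all $n\in\mathbb Z$ (for negative indices use $x_n=L^{-1}(x_{n+1}-z'_n)$). It is a $\delta$-pseudo-orbit, so some $y$ satisfies $\|x_n-L^ny\|\le\epsilon$ for all $n$. Put $v_n=x_n-L^ny$. Then $\|v\|_\infty\le\epsilon$ and $v_{n+1}-Lv_n=x_{n+1}-Lx_n=z'_n$, that is, $Tv=z'$. Multiplying by $\|z\|_\infty/\delta$ gives a lift of $z$ of norm at most $(\epsilon/\delta)\|z\|_\infty$. The zero sequence lifts to zero.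

*From lifting to shadowing.* Let $(x_n)$ be a $\delta$-pseudo-orbit and $z_n=x_{n+1}-Lx_n$, so $\|z\|_\infty\le\delta$. Pick $v$ with $Tv=z$ and $\|v\|_\infty\le K_0\delta$. Then $(x_{n+1}-v_{n+1})-L(x_n-v_n)=z_n-z_n=0$ for all $n$, so $x_n-v_n=L^n(x_0-v_0)$ for all $n\in\mathbb Z$, and this orbit is within $K_0\delta$ of $(x_n)$.

For the last assertion: shadowing with $\epsilon=1$ gives a lifting constant $1/\delta$. Given a lifting constant $K_0$, which may be taken positive, use $\delta=\epsilon/K_0$. $\square$

**Definition 6.** If $L$ has shadowing, let $K(L)$ be the infimum of the lifting constants of $T$; by Lemma 2 it is also the infimum of the ratios $\epsilon/\delta$ over pairs as in that lemma.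

Since $\|Ty\|_\infty\le(1+\|L\|)\|y\|_\infty$ and $X\ne\{0\}$, every lifting constant is at least $1/(1+\|L\|)$. So $0<K(L)<\infty$, and every $K_0>K(L)$ is a lifting constant of $T$.

**Example.** Let $X=\mathbb C$, $L=\mu=|\mu|e^{i\theta}\neq0$, $|\mu|\ne1$. Then $K(L)=1/\big|1-|\mu|\big|$. For the upper bound use $y_n=\sum_{k\le n-1}\mu^{n-1-k}z_k$ if $|\mu|<1$ and $y_n=-\sum_{k\ge n}\mu^{n-1-k}z_k$ if $|\mu|>1$, and sum the geometric series. For the lower bound note that $T$ is injective, since $\mu^ny_0$ is bounded on $\mathbb Z$ only for $y_0=0$, and that $y_n=e^{in\theta}/(1-|\mu|)$ is the unique bounded solution for $z_n=e^{i(n+1)\theta}$. In Test 4 we found $K(L)\le1/\kappa$.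

## 3. A bounded splitting, and why it says nothing about homoclinic points

To show hyperbolicity we want to split $X$ into a part contracted in the future and a part contracted in the past. Lemma 2 suggests a direct way: inject $x$ as a single error. Let $z_{-1}=x$ and $z_n=0$ for $n\ne-1$, and take $v$ with $Tv=z$ and $\|v\|_\infty\le K_0\|x\|$. Then
$$x=v_0-Lv_{-1},\qquad v_{n+1}=Lv_n\quad(n\ne-1).$$
So $x=s+u$ with $s=v_0$ and $u=-Lv_{-1}$. The forward orbit of $s$ is $(v_n)_{n\ge0}$, and $L^{-n}u=-v_{-n}$ for $n\ge1$. Thus $X$ is the sum of the space of points with bounded forward orbit and the space of points with bounded backward orbit.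

The argument stops exactly here. The intersection of these two spaces consists of the points with bounded two-sided orbit, and the hypothesis $H=\{0\}$ says nothing directly about those: a nonzero fixed vector has a bounded orbit and is not homoclinic (Test 4 has such a vector). So we cannot conclude that the sum is direct. Even if it were, we would only have bounds on $\|L^ns\|$ and $\|L^{-n}u\|$ and no contraction. We need *decay* of $v_n$ as $n\to\pm\infty$, and $T$ acts on sequences that are merely bounded.

## 4. Exponential weights as a small perturbation of $T$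

What saves us is that having a lifting constant survives small perturbations (Lemma 1), while asking for slow exponential decay *is* a small perturbation. Suppose we look for a solution of $y_{n+1}-Ly_n=z_n$ of the form $y_n=\rho_nw_n$ with $w$ bounded and weights $\rho_n>0$. Dividing by $\rho_n$ gives
$$\frac{\rho_{n+1}}{\rho_n}\,w_{n+1}-Lw_n=\rho_n^{-1}z_n .$$
The operator on the left differs from $T$ only through the ratios $\rho_{n+1}/\rho_n$. If all of them are close enough to $1$, it still has a lifting constant.

**Definition 7.** Let $L$ have shadowing. A pair $(\alpha,\beta)$ is *admissible* if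
$$0<\alpha<1<\beta,\qquad\max\{1-\alpha,\beta-1\}<1/K(L).$$
For such a pair put
$$S=S_\alpha=\{x:\sup_{n\ge0}\alpha^{-n}\|L^nx\|<\infty\},\qquad U=U_\beta=\{x:\sup_{n\ge0}\beta^n\|L^{-n}x\|<\infty\}.$$

Admissible pairs exist: take $\alpha,\beta$ close to $1$. The sets $S$ and $U$ are linear subspaces. Replacing $x$ by $Lx$ or $L^{-1}x$ shifts the sequence $(L^nx)$, which changes the supremum by a factor $\alpha^{\pm1}$ (or $\beta^{\pm1}$) and adds or drops one finite term. Hence $LS=S$ and $LU=U$. A point of $S\cap U$ tends to $0$ exponentially in both directions, so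
$$S\cap U\subset H. \tag{2}$$

**Lemma 3 (exponential splitting).** Let $L$ have shadowing and let $(\alpha,\beta)$ be admissible. There is $C$ such that every $x\in X$ can be written $x=s+u$ with
$$\|L^ns\|\le C\alpha^n\|x\|,\qquad\|L^{-n}u\|\le C\beta^{-n}\|x\|\qquad(n\ge0). \tag{3}$$
In particular $X=S+U$.

*Proof.* **Step 1: the weighted operator has a lifting constant.** Let $\kappa=\max\{1-\alpha,\beta-1\}$. Since $\kappa<1/K(L)$, we can pick a lifting constant $K_0$ of $T$ with $K_0\kappa<1$. Put
$$\rho_n=\alpha^n\ (n\ge0),\qquad\rho_n=\beta^n\ (n\le0),\qquad q_n=\rho_{n+1}/\rho_n .$$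
Then $q_n=\alpha$ for $n\ge0$ and $q_n=\beta$ for $n\le-1$, so $|q_n-1|\le\kappa$. The operator $(T_\rho w)_n=q_nw_{n+1}-Lw_n$ on $\ell^\infty(\mathbb Z,X)$ satisfies $\|T_\rho-T\|\le\kappa$. By Lemma 1 it has lifting constant $K_1=K_0/(1-K_0\kappa)$.

**Step 2: inject $x$ once, with weights.** Given $x$, choose $w$ with
$$(T_\rho w)_{-1}=\rho_{-1}^{-1}x=\beta x,\qquad(T_\rho w)_n=0\ (n\ne-1),\qquad\|w\|_\infty\le K_1\beta\|x\|,$$
and put $y_n=\rho_nw_n$. Since $y_{n+1}-Ly_n=\rho_n(T_\rho w)_n$,
$$y_0-Ly_{-1}=x,\qquad y_{n+1}=Ly_n\ (n\ne-1),\qquad\|y_n\|\le K_1\beta\rho_n\|x\|.$$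

**Step 3: read off the splitting.** Let $s=y_0$ and $u=-Ly_{-1}$, so $x=s+u$. For $n\ge0$, $L^ns=y_n$, hence $\|L^ns\|\le K_1\beta\alpha^n\|x\|$. For $n\ge1$, $y_{-1}=L^{n-1}y_{-n}$ gives $L^{-n}u=-L^{-n+1}y_{-1}=-y_{-n}$, hence $\|L^{-n}u\|\le K_1\beta\beta^{-n}\|x\|$. For $n=0$, $\|u\|\le\|x\|+\|s\|\le(1+K_1\beta)\|x\|$. So $C=1+K_1\beta$ works. $\square$

**Remark.** Lemma 3 does not say that $L$ is generalized hyperbolic through $S_\alpha,U_\beta$: these spaces need not be closed, and the sum need not be direct. In Test 4, where $K(L)\le1/\kappa$, take $1-\kappa<\alpha<1<\beta<1+\kappa$, an admissible pair. Every finitely supported vector is in $S_\alpha\cap U_\beta$, because it is eventually moved by the weights $1-\kappa$ alone (forward) or $1+\kappa$ alone (backward). So $S_\alpha$ is dense. It is not all of $X$: if $x_n=1/n$ for $n\ge1$ and $x_n=0$ otherwise, then $(L^nx)_0=(1+\kappa)^n/n$ is unbounded. So $S_\alpha$ is not closed.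

## 5. Proof of Theorem A

**Step 1: hyperbolic implies $H=\{0\}$.** (Shadowing is not needed for this direction.) The Riesz projection for the part of $\sigma(L)$ inside the unit disc gives $X=X_s\oplus X_u$ with closed $L$-invariant summands such that $\sigma(L|_{X_s})$ and $\sigma(L|_{X_u})$ are the parts of $\sigma(L)$ inside and outside the unit circle. Since $0\notin\sigma(L)$, both restrictions are invertible on their summands. By the spectral radius formula, $\|L^n|_{X_s}\|\to0$ and $\|L^{-n}|_{X_u}\|\to0$ exponentially as $n\to+\infty$.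

Let $h=s+u\in H$ with $s\in X_s$, $u\in X_u$. As $n\to+\infty$, $L^nu=L^nh-L^ns\to0$, so $\|u\|\le\|L^{-n}|_{X_u}\|\,\|L^nu\|\to0$ and $u=0$. Symmetrically, $L^{-n}s=L^{-n}h-L^{-n}u\to0$, so $\|s\|\le\|L^n|_{X_s}\|\,\|L^{-n}s\|\to0$ and $s=0$. Hence $h=0$.

**Step 2: if $H=\{0\}$, the splitting is direct and bounded.** Fix an admissible $(\alpha,\beta)$. By (2), $S\cap U\subset H=\{0\}$, and $X=S+U$ by Lemma 3. So $X=S\oplus U$ algebraically, and since the vectors $s,u$ of Lemma 3 lie in $S$ and $U$, the decomposition in Lemma 3 is *the* decomposition of $x$. Let $P$ be the linear projection onto $S$ along $U$. By (3) with $n=0$, $\|Px\|\le C\|x\|$. So $P$ is bounded, and $S=\ker(I-P)$ and $U=\ker P$ are closed.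

**Step 3: the spectrum misses an annulus.** Since $LS=S$ and $LU=U$, both restrictions are invertible. For each $\lambda$ the operator $L-\lambda$ is the direct sum of $L|_S-\lambda$ and $L|_U-\lambda$, so $\sigma(L)=\sigma(L|_S)\cup\sigma(L|_U)$. If $x=s\in S$, its decomposition is $s=s+0$, so (3) gives $\|L^n|_S\|\le C\alpha^n$. Likewise $\|L^{-n}|_U\|\le C\beta^{-n}$. Taking $n$-th roots, the spectral radii of $L|_S$ and $(L|_U)^{-1}$ are at most $\alpha<1$ and $\beta^{-1}<1$. Hence $\sigma(L)\cap\{\alpha<|\lambda|<\beta\}=\emptyset$. This annulus contains the unit circle, so $L$ is hyperbolic. $\blacksquare$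

## 6. A dichotomy on an annulus around the unit circle

The splitting of Lemma 3 gives much more. Let
$$A(L)=\Big\{\lambda\ne0:\ 1-\frac1{K(L)}<|\lambda|<1+\frac1{K(L)}\Big\}.$$
This is an open annulus, or a punctured disc if $K(L)\le1$. In both cases it is connected and contains the unit circle. Here a point has *bounded orbit* if $\sup_{n\in\mathbb Z}\|L^nx\|<\infty$.

**Theorem B (dichotomy).** Let $L\in GL(X)$ have the shadowing property. Then $L-\lambda$ is surjective for every $\lambda\in A(L)$, and exactly one of the following holds.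

1. $L$ is hyperbolic. Then $\sigma(L)\cap A(L)=\emptyset$ and $H=\{0\}$.
2. Every $\lambda\in A(L)$ is an eigenvalue of $L$. Then for every admissible $(\alpha,\beta)$ the space $S_\alpha\cap U_\beta\subset H$ is infinite-dimensional, and its closure contains every $x$ with
$$\liminf_{n\to\infty}\beta^{-n}\|L^nx\|=0=\liminf_{n\to\infty}\alpha^n\|L^{-n}x\|. \tag{4}$$
In particular it is dense in the set of points with bounded orbit.

Consequently, for $L$ with shadowing the following are equivalent: $L$ is hyperbolic; $H=\{0\}$; $\dim H<\infty$; $S_\alpha\cap U_\beta=\{0\}$ for some admissible $(\alpha,\beta)$; there is no nonzero bounded orbit; $\ker(L-I)=\{0\}$; some $\lambda\in A(L)$ is not an eigenvalue of $L$.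

As a check, let $L=\mu$ on $\mathbb C$ with $|\mu|\ne1$. Since $1/K(L)=\big|1-|\mu|\big|$, the set $A(L)$ reaches exactly to the circle $|\lambda|=|\mu|$ without touching it: alternative 1.

*Proof.* **Step 1: surjectivity, by summing geometric series along the splitting.** Let $\lambda\in A(L)$ and choose an admissible $(\alpha,\beta)$ with $\alpha<|\lambda|<\beta$; this is possible by the definition of $A(L)$. Given $x$, write $x=s+u$ as in Lemma 3 and put
$$v=-\sum_{k\ge0}\lambda^{-k-1}L^ks+\sum_{k\ge1}\lambda^{k-1}L^{-k}u .$$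
By (3) the terms are bounded by constants times $(\alpha/|\lambda|)^k$ and $(|\lambda|/\beta)^k$, so both series converge absolutely. By telescoping,
$$(L-\lambda)\sum_{k\ge0}\lambda^{-k-1}L^ks=\sum_{k\ge0}\big(\lambda^{-k-1}L^{k+1}s-\lambda^{-k}L^ks\big)=-s,$$
$$(L-\lambda)\sum_{k\ge1}\lambda^{k-1}L^{-k}u=\sum_{k\ge1}\big(\lambda^{k-1}L^{-(k-1)}u-\lambda^kL^{-k}u\big)=u,$$
because $\lambda^{-k}L^ks\to0$ and $\lambda^kL^{-k}u\to0$. So $(L-\lambda)v=s+u=x$.

**Step 2: invertibility holds everywhere on $A(L)$ or nowhere.** Let $G=\{\lambda\in A(L):L-\lambda\text{ is invertible}\}$, an open set. We show that $G$ is closed in $A(L)$. Let $\lambda_k\in G$, $\lambda_k\to\lambda\in A(L)$. By Step 1 and the open mapping theorem, $L-\lambda$ has a lifting constant $K$. For large $k$ we have $K|\lambda-\lambda_k|\le\frac12$, so by Lemma 1 $L-\lambda_k$ has lifting constant $2K$. As $L-\lambda_k$ is invertible, the lift is the only preimage, so $\|(L-\lambda_k)^{-1}\|\le2K$. When also $2K|\lambda-\lambda_k|<1$, a Neumann series applied to $L-\lambda=(L-\lambda_k)-(\lambda-\lambda_k)I$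 shows that $L-\lambda$ is invertible. So $\lambda\in G$. Since $A(L)$ is connected, $G=A(L)$ or $G=\emptyset$.

**Step 3: the two alternatives.** If $G=A(L)$, then $\sigma(L)\cap A(L)=\emptyset$. As $A(L)$ contains the unit circle, $L$ is hyperbolic, and $H=\{0\}$ by Theorem A. If $G=\emptyset$, then for every $\lambda\in A(L)$ the operator $L-\lambda$ is surjective and not invertible, hence not injective: every $\lambda\in A(L)$ is an eigenvalue, and $L$ is not hyperbolic. So exactly one alternative holds.

**Step 4: approximating by points of $S\cap U$.** Fix an admissible $(\alpha,\beta)$; this step holds in both alternatives. Let $x$ satisfy (4). The plan is to remove from $x$ what grows in the far future and in the far past. Let $m,N\ge0$, and by Lemma 3 write $L^mx=s+u$ and $L^{-N}x=s'+u'$. Put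
$$h=x-L^{-m}u-L^Ns'.$$
Since $x-L^{-m}u=L^{-m}s$, we have $h=L^{-m}s-L^Ns'\in S$. Since $x-L^Ns'=L^Nu'$, we have $h=L^Nu'-L^{-m}u\in U$. (Both use $LS=S$, $LU=U$.) So $h\in S\cap U$, and by (3)
$$\|x-h\|\le\|L^{-m}u\|+\|L^Ns'\|\le C\big(\beta^{-m}\|L^mx\|+\alpha^N\|L^{-N}x\|\big).$$
By (4) we can choose $m$ and $N$ to make the right side arbitrarily small. So $x\in\overline{S\cap U}$. A point with bounded orbit satisfies (4) because $\beta>1>\alpha$, and every point of $S\cap U$ has a bounded orbit. Hence $S\cap U$ is dense in the set of points with bounded orbit.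

**Step 5: infinite dimension in alternative 2.** Here $1\in A(L)$ is an eigenvalue, and an eigenvector has a constant orbit. It lies in $\overline{S\cap U}$ by Step 4, so $S\cap U\ne\{0\}$. If $S\cap U$ were finite-dimensional, then, being $L$-invariant, it would contain an eigenvector $Lv=\mu v$ with $\mu^nv\to0$ as $n\to\pm\infty$, which is impossible exactly as in Test 2. So $\dim(S\cap U)=\infty$.

**Step 6: the equivalences.** Let $L$ be hyperbolic. Then $\sigma(L)\cap A(L)=\emptyset$, so no $\lambda\in A(L)$ is an eigenvalue and $\ker(L-I)=\{0\}$. Also $H=\{0\}$, so $\dim H<\infty$, and $S_\alpha\cap U_\beta=\{0\}$ for every admissible pair by (2). A point with bounded orbit lies in $\overline{S_\alpha\cap U_\beta}=\{0\}$ by Step 4, so there is no nonzero bounded orbit. Thus all conditions hold. If $L$ is not hyperbolic, we are in alternative 2. Then $S_\alpha\cap U_\beta\subset H$ is infinite-dimensional for every admissible pair, an eigenvector for $\lambda=1$ has a nonzero bounded orbit and lies in $\ker(L-I)$, and every $\lambda\in A(L)$ is an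 eigenvalue. So all the other conditions fail. $\blacksquare$

## 7. Small shadowing constants, and an operator that fills its annulus

**Remark.** If $K(L)\le1$, then $A(L)=\{0<|\lambda|<1+1/K(L)\}$ contains arbitrarily small $\lambda$. For these $L-\lambda$ is invertible, since $L$ is. So alternative 1 holds, and since $0\notin\sigma(L)$ as well, $\sigma(L)\subset\{|\lambda|\ge1+1/K(L)\}$. For example $L=2$ on $\mathbb C$ has $K(L)=1$ and $\sigma(L)=\{2\}$, on the boundary of the allowed region.

**Sharpness of the annulus.** Return to the weighted shift of Test 4, with $0<\kappa<1$. We saw that $L$ has shadowing with lifting constant $1/\kappa$ for $T$, so $K(L)\le1/\kappa$. Let us find all eigenvalues. Since $L$ is injective, $\lambda\ne0$. Solving $w_nx_{n+1}=\lambda x_n$ forward and backward from $x_0$ gives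
$$x_n=\Big(\frac{\lambda}{1+\kappa}\Big)^nx_0,\qquad x_{-n}=\Big(\frac{1-\kappa}{\lambda}\Big)^nx_0\qquad(n\ge0).$$
For $x_0\ne0$ this lies in $c_0(\mathbb Z)$ exactly when $1-\kappa<|\lambda|<1+\kappa$. So the point spectrum is $\sigma_p(L)=\{1-\kappa<|\lambda|<1+\kappa\}$. Since $1\in\sigma_p(L)$, alternative 2 of Theorem B holds, so $A(L)\subset\sigma_p(L)$. This forces $1+1/K(L)\le1+\kappa$, that is, $K(L)\ge1/\kappa$. Hence
$$K(L)=1/\kappa,\qquad\sigma_p(L)=A(L).$$
No $\lambda$ with $|\lambda|=1-\kappa$ or $|\lambda|=1+\kappa$ is an eigenvalue. So the annulus in Theorem B cannot be enlarged, on either side, in terms of $K(L)$.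

## 8. Shadowing as the existence of an exponential splitting, point by point

Lemma 3 has a converse in which no uniformity is assumed: the rates and constants may depend on the point.

**Theorem C.** $L\in GL(X)$ has the shadowing property if and only if every $x\in X$ is a sum $x=s+u$ where, for some $c,M>0$ depending on $x$,
$$\|L^ns\|\le Me^{-cn},\qquad\|L^{-n}u\|\le Me^{-cn}\qquad(n\ge0). \tag{5}$$
The operator $L$ is hyperbolic if and only if such a decomposition always exists and is unique.

*Proof.* **Step 1: shadowing gives decompositions.** This is Lemma 3 for any admissible $(\alpha,\beta)$, with $c=\min\{-\log\alpha,\log\beta\}$ and $M=C\|x\|+1$.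

**Step 2: Banach spaces of points with a fixed rate.** Conversely, assume that every $x$ has a decomposition (5). To get uniform constants we use Baire's theorem. For $k=1,2,\dots$ let $E_k$ be the space of all $s$ with $\|s\|_k:=\sup_{n\ge0}e^{n/k}\|L^ns\|<\infty$, and let $F_k$ be the same space for $L^{-1}$. These are Banach spaces. Indeed, $\|s\|\le\|s\|_k$, so a $\|\cdot\|_k$-Cauchy sequence $(s_i)$ converges in $X$ to some $s$. If $e^{n/k}\|L^n(s_i-s_j)\|\le\varepsilon$ for all $n\ge0$ and $i,j\ge i_0$, then letting $j\to\infty$ gives $e^{n/k}\|L^n(s_i-s)\|\le\varepsilon$ for all $n\ge0$ and $i\ge i_0$. So $s\in E_k$ and $\|s_i-s\|_k\to0$. The argument for $F_k$ is the same.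

Norm $E_k\oplus F_k$ by the sum of the norms, and let $\Phi_k:E_k\oplus F_k\to X$, $\Phi_k(s,u)=s+u$, which is continuous. If $x=s+u$ as in (5) and $1/k\le c$, then $s\in E_k$ and $u\in F_k$. So $X=\bigcup_k\Phi_k(E_k\oplus F_k)$.

**Step 3: some $\Phi_k$ has a lifting constant.** This is the open mapping theorem for a map whose image is of second category (Rudin, *Functional Analysis*, Thm 2.11). Here is the argument in our language. Let $B_k$ be the closed unit ball of $E_k\oplus F_k$. Then $X=\bigcup_{k,m\ge1}\Phi_k(mB_k)$, so by Baire's theorem there are $k,m$ such that $D=\overline{\Phi_k(mB_k)}$ contains a closed ball of some center $x_0$ and radius $r>0$. The set $D$ is convex and $D=-D$. So for $\|v\|\le r$ both $x_0+v$ and $-x_0+v=-(x_0-v)$ are in $D$, hence so is their midpoint $v$. Thus each $f$ with $\|f\|\le r$ is a limit of points of $\Phi_k(mB_k)$, and by scaling each $f\in X$ admits $e\in E_k\oplus F_k$ with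
$$\|e\|\le\frac mr\|f\|,\qquad\|f-\Phi_ke\|\le\tfrac12\|f\| .$$
(For $f=0$ take $e=0$.) Now iterate as in Lemma 1: $f_0=f$, $f_{j+1}=f_j-\Phi_ke_j$, with $\|f_j\|\le2^{-j}\|f\|$ and $\|e_j\|\le\frac mr2^{-j}\|f\|$. The sum $e=\sum_je_j$ satisfies $\Phi_ke=f$ and $\|e\|\le C\|f\|$ with $C=2m/r$.

So, with $q=e^{-1/k}<1$, every $x\in X$ is a sum $x=s+u$ with
$$\|L^ns\|\le Cq^n\|x\|,\qquad\|L^{-n}u\|\le Cq^n\|x\|\qquad(n\ge0). \tag{6}$$

**Step 4: uniform decompositions give shadowing.** Let $z\in\ell^\infty(\mathbb Z,X)$. Decompose each $z_k=s_k+u_k$ as in (6) and define $y$ by formula (1). By (6) the series converge absolutely and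
$$\|y_n\|\le C\Big(\sum_{j\ge0}q^j+\sum_{j\ge1}q^j\Big)\|z\|_\infty=C\,\frac{1+q}{1-q}\,\|z\|_\infty .$$
The cancellation after (1) used only $z_n=s_n+u_n$, the convergence of the series and the continuity of $L$, so $y_{n+1}-Ly_n=z_n$, that is, $Ty=z$. Hence $T$ has a lifting constant, and $L$ has shadowing by Lemma 2.

**Step 5: hyperbolic implies existence and uniqueness.** If $L$ is hyperbolic, the Riesz splitting $X=X_s\oplus X_u$ of Section 5 gives decompositions with (5). If $x=s+u=s'+u'$ are two decompositions with (5), then $s-s'=u'-u$ tends to $0$ under $L^n$ as $n\to+\infty$ by its first form, and under $L^{-n}$ by its second. So it lies in $H$, and $H=\{0\}$ by Step 1 of Section 5. Hence $s=s'$ and $u=u'$.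

**Step 6: existence and uniqueness imply hyperbolic.** Suppose decompositions (5) exist and are unique. By Steps 2–4, $L$ has shadowing. Let $(\alpha,\beta)$ be admissible and $h\in S_\alpha\cap U_\beta$. Then $h=h+0$ and $h=0+h$ are both decompositions of $h$ with (5), so by uniqueness $h=0$. Thus $S_\alpha\cap U_\beta=\{0\}$, and $L$ is hyperbolic by the equivalences in Theorem B. $\blacksquare$
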